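# Isolated fixed points of automorphisms of bounded domains

## Inverting an annulus

Take the annulus $A=\{\zeta\in\mathbb C:\tfrac12<|\zeta|<2\}$ and the map $f(\zeta)=1/\zeta$. It is a holomorphic bijection of $A$ with holomorphic inverse, and $f(\zeta)=\zeta$ means $\zeta^2=1$. So $f$ has exactly two fixed points, $\zeta=1$ and $\zeta=-1$.

There is a second way to see the number two. Put
$$z=\tfrac12(\zeta+\zeta^{-1}),\qquad w=\tfrac12(\zeta-\zeta^{-1}).$$
Then $w^2=z^2-1$, and $\zeta=z+w$, $\zeta^{-1}=z-w$. So $A$ is a piece of the curve $w^2=z^2-1$, and inversion becomes $(z,w)\mapsto(z,-w)$. The function $z$ is two-to-one and identifies exactly $\zeta$ with $1/\zeta$. The fixed points are the points where the two preimages coincide, that is, the branch points $z=\pm1$, $w=0$. In this picture, two is the number of zeros of $z^2-1$.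

In higher dimension we can multiply. On $A\times\{|t|<1\}$ the map $(\zeta,t)\mapsto(1/\zeta,-t)$ has two fixed points, both isolated. On $A^n$ the map inverting every coordinate has $2^n$ fixed points. On the other hand, on $A\times\{|t|<1\}$ the map $(\zeta,t)\mapsto(1/\zeta,t)$ fixes two whole discs, so its fixed points are not isolated.

Let us fix notation. Let $D\subset\mathbb C^n$ be a bounded domain (a connected open set), let $\mathsf{Aut}(D)$ be the group of biholomorphic self-maps of $D$, and for a holomorphic self-map $f$ of $D$ put $\mathrm{Fix}(f)=\{z\in D: f(z)=z\}$. This set is closed in $D$, so when we call it *discrete* we mean closed and discrete in $D$. Its points may still accumulate at the boundary of $D$. The examples lead to two questions, for an arbitrary bounded domain $D$.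

1. If $f\in\mathsf{Aut}(D)$ has discrete $\mathrm{Fix}(f)$, is $\mathrm{Fix}(f)$ finite?
2. Is there a bound $m=m(D)$ such that $\#\mathrm{Fix}(f)\le m$ for every $f\in \mathsf{Aut}(D)$ with discrete $\mathrm{Fix}(f)$?

They are posed in Bharathi Thiruvengadam and Jaikrishnan Janardhanan, "Finiteness of the fixed point sets of automorphisms", arXiv:2604.08452 (2026). The following results may be quoted.

* For $n=1$, every automorphism of a domain $D\subset\mathbb C$ other than the identity has at most two fixed points.
* (Vigué) If $D$ is bounded and convex and $f$ is a holomorphic self-map of $D$ with $\mathrm{Fix}(f)\ne\emptyset$, then $\mathrm{Fix}(f)$ is a holomorphic retract of $D$ (the image of a holomorphic map $r:D\to D$ with $r\circ r=r$), in particular a connected complex submanifold.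
* (Fridman–Ma–Vigué) If $D$ is bounded strictly pseudoconvex with real-analytic boundary, both questions have the answer yes.
* (Fridman–Ma–Vigué) For every $N$ there is a bounded domain $D_N$ with an automorphism whose fixed point set is finite with at least $N$ elements. So a bound must depend on the domain.

The simplest cases follow at once. If $n=1$, discreteness excludes the identity, so both answers are yes with $m=2$, and the annulus attains $2$. If $D$ is convex, a discrete fixed point set is connected, so it has at most one point.

## From two branch points to infinitely many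

The curve $w^2=z^2-1$ suggests using more branch points. Let $g$ be entire with simple zeros. On $X=\{(z,w)\in\mathbb C^2:w^2=g(z)\}$ the involution $\sigma(z,w)=(z,-w)$ fixes exactly the points $(a,0)$ with $g(a)=0$. With $g=\sin$ there are infinitely many, the points $(k\pi,0)$, $k\in\mathbb Z$, and they do not accumulate in $X$. If $X'$ is the part of $X$ over the strip $|\mathrm{Im}\,z|<1$ and $\Delta_\varepsilon=\{|t|<\varepsilon\}$, then
$$X'\times\Delta_\varepsilon,\qquad (x,t)\mapsto(\sigma(x),-t)$$
is a complex surface with an involution having infinitely many isolated fixed points.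

What remains is to realize this surface as a bounded domain in $\mathbb C^2$. The curve $X'$ itself is not a plane domain, because a plane domain has no nonidentity automorphism with more than two fixed points. But $X'\subset\mathbb C^2$, so it is natural to try a neighborhood of it, for example
$$U=\{(z,w):|\mathrm{Im}\,z|<1,\ |w^2-\sin z|<\varepsilon\},\qquad (z,w)\mapsto(z,-w).$$
This fails at one definite point. The fixed set in $U$ is $\{(z,0):|\mathrm{Im}\, z|<1,\ |\sin z|<\varepsilon\}$, an open subset of a complex line, not a discrete set. At a branch point $(k\pi,0)$ the tangent line of $X$ is the $w$-direction, where the reflection acts by $-1$; the $z$-direction is normal to $X$, and there the reflection acts by $+1$. We need an involution acting by $-1$ in the normal direction too, and the reflection of $\mathbb C^2$ does not do this.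

The way past is not to use an automorphism of $\mathbb C^2$. If a neighborhood of $X'$ is a holomorphic product $X'\times\Delta_\varepsilon$, then it has the involution $(\sigma,-1)$ regardless of what $\mathbb C^2$ allows. So we need a neighborhood of an infinitely long curve that is a product of uniform thickness, by an explicit formula.

## Four theorems on isolated fixed points

Throughout, $\Delta_r=\{|t|<r\}$, $\Delta=\Delta_1$, $\mathbb H$ is the upper half-plane, and an *involution* is a map of order two. Injective holomorphic maps between complex manifolds of equal dimension are biholomorphic onto open images.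

For $n=1$ both answers are yes, with $m=2$. For every $n\ge2$ both answers are no. In detail:

**Theorem 1.** For every $n\ge2$ there are a bounded pseudoconvex domain $D\subset\mathbb C^n$ and an involution $f\in\mathsf{Aut}(D)$ with $\mathrm{Fix}(f)$ discrete and infinite. Hence (1) fails, and so does (2), since no finite $m$ works for this $D$.

**Theorem 2.** For every $n\ge2$ there is a bounded domain $D\subset\mathbb C^n$ such that every $f\in\mathsf{Aut}(D)$ with discrete $\mathrm{Fix}(f)$ has $\mathrm{Fix}(f)$ finite, but the set of values $\#\mathrm{Fix}(f)$, over all $f$ with nonempty discrete $\mathrm{Fix}(f)$, is exactly $\{1,2,3,\dots\}$. So (2) fails even where (1) holds.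

**Theorem 3.** Let $D\subset\mathbb C^n$ be a bounded domain, $f\in\mathsf{Aut}(D)$, with $\mathrm{Fix}(f)$ discrete and nonempty. Let $K=\overline{\langle f\rangle}$, a compact abelian Lie group, with identity component $K^0$.

* (a) If $|K/K^0|$ is a power of a prime $p$ (possibly $1$), then $\#\mathrm{Fix}(f)\le\sum_i\dim H^i(D;\mathbb F_p)$.
* (b) If $\partial D$ is $C^\infty$ and every automorphism of $D$ extends to a $C^\infty$ diffeomorphism of $\overline D$, then $\#\mathrm{Fix}(f)\le\sum_i\dim H^i(D;\mathbb Q)<\infty$. The hypothesis holds for $C^\infty$ strictly pseudoconvex domains (Fefferman, Invent. Math. 1974), and for smooth pseudoconvex domains with Condition R (Bell–Ligocka, Invent. Math. 1980).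
* (c) Both bounds are sharp: for all $n\ge2$, $N\ge1$ there is a bounded strictly pseudoconvex $D\subset\mathbb C^n$ with real-analytic boundary and total Betti number $N$ over every field, and an involution with exactly $N$ fixed points.

**Theorem 4.** If $\mathsf{Aut}(D)$ has finitely many, say $c$, connected components, then $\#\mathrm{Fix}(f)$ takes at most $c$ values as $f$ runs over automorphisms with nonempty discrete fixed point set. So for such $D$, (1) implies (2). By Theorem 2 this is false without the hypothesis.

(Condition R says that the Bergman projection maps $C^\infty(\overline D)$ into itself.) The annulus $A$ illustrates the last two theorems. For the inversion, the group $K$ has order $2$ and the Betti numbers of $A$ are $1,1$, with sum $2$. The automorphisms of $A$ are $\zeta\mapsto\lambda\zeta$ and $\zeta\mapsto\lambda/\zeta$ with $|\lambda|=1$, forming two components. Nonidentity rotations fix nothing, and $\lambda/\zeta$ fixes the two square roots of $\lambda$. The only value is $2$.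

## A product neighborhood of the curve $w^2=g(z)$

Look for a vector field $V=(V_1,V_2)$ along $X$ that is transverse to $X$. Since $X=\{P=0\}$ with $P=w^2-g$, it is enough to have $dP(V)=2wV_2-g'V_1=1$ on $X$. If $ug+vg'=1$, then $V=(-v,\frac12wu)$ works, because $w^2=g$ on $X$. Moving linearly along $V$ gives the map we want.

**Lemma 1.** Let $g,u,v$ be entire functions on $\mathbb C$ with $ug+vg'=1$. Then $X=\{w^2=g(z)\}$ is a smooth closed curve in $\mathbb C^2$, and the map $\Phi:X\times\mathbb C\to\mathbb C^2$,
$$\Phi((z,w),t)=\bigl(z-t\,v(z),\ w+\tfrac12\,t\,w\,u(z)\bigr),\tag{1}$$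
is locally biholomorphic at every point of $X\times\{0\}$. For every compact $Y\subset X$ there is $\eta>0$ such that $\Phi$ is injective on $Y\times\Delta_\eta$.

**Step 1: smoothness.** We check that $dP\ne0$ on $X$. If $w\ne0$ then $\partial_wP=2w\neq0$. If $w=0$ on $X$, then $g(z)=0$, so $v(z)g'(z)=1$ and $\partial_zP=-g'(z)\ne0$. So $X$ is smooth, and $(2w,g'(z))$ is a nowhere zero tangent field, since $dP(2w,g')=2w\,g'-g'\cdot2w=0$.

**Step 2: the differential on $t=0$.** We show that it is invertible. Since $\Phi((z,w),0)=(z,w)$, the tangent vector $(2w,g')$ goes to itself, and $\partial_t$ goes to $(-v,\frac12wu)$. Now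
$$\det\begin{pmatrix}2w&g'\\-v&\tfrac12wu\end{pmatrix}=w^2u+g'v=gu+g'v=1.\tag{2}$$
The inverse function theorem gives the local statement.

**Step 3: injectivity near a compact set.** We pass from local to uniform injectivity by compactness. If no $\eta$ works for $Y$, then for each $j$ there are $(x_j,t_j)\ne(y_j,s_j)$ in $Y\times\Delta_{1/j}$ with equal images. After passing to a subsequence, $x_j\to x$ and $y_j\to y$ in $Y$, and $t_j,s_j\to0$. Then $\Phi(x,0)=\Phi(y,0)$, that is, $x=y$. So both sequences converge to $(x,0)$, near which $\Phi$ is injective, a contradiction. $\square$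

Two cases can be checked by hand. For $g=z$, $u=0$, $v=1$ we get $X=\{z=w^2\}$ and $\Phi=(w^2-t,w)$, which is injective on all of $X\times\mathbb C$. For the hyperbola, $g=z^2-1$, $u=-1$, $v=z/2$, we have $ug+vg'=1-z^2+z^2=1$ and $\Phi((z,w),t)=(1-\frac t2)(z,w)$: the neighborhood consists of rescaled copies of the hyperbola. Here $t=4$ gives $-(z,w)\in X$, so injectivity fails for large $t$, and a restriction on $t$ is really needed.

**Lemma 2.** Let $U\subset\mathbb C$ be a domain containing a zero $a$ of $g$, with $g,X$ as in Lemma 1. Then $X_U=\{(z,w)\in X:z\in U\}$ is connected.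

**Proof.** The map $z:X_U\to U$ has fibers with at most two points, so it is nonconstant on every component, hence open. It is proper, because over a compact set $w$ is bounded and $X$ is closed. Let $C$ be a component of $X_U$. It is open and closed in $X_U$, so $z(C)$ is open and closed in $U$ and nonempty, that is, $z(C)=U$. Hence $C$ contains the only point $(a,0)$ over $a$. Two components would share this point, so there is only one. $\square$

## An involution of a bounded domain with infinitely many isolated fixed points

Recall that a complex manifold is Stein if and only if it is biholomorphic to a closed complex submanifold of some $\mathbb C^\ell$. Closed submanifolds and products of Stein manifolds are Stein, and every domain in $\mathbb C$ is Stein. A domain in $\mathbb C^n$ is Stein exactly when it is pseudoconvex.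

**Proof of Theorem 1.** Take $g=u=\sin$ and $v=\cos$, so $ug+vg'=\sin^2+\cos^2=1$. Let $S'=\{|\mathrm{Im}\,z|<1\}$, let $X'=\{(z,w)\in X:z\in S'\}$, and $\overline{X'}=\{(z,w)\in X:|\mathrm{Im}\,z|\le1\}$. By Lemma 2 with $a=0$, $X'$ is connected. It is a closed submanifold of $S'\times\mathbb C$, hence Stein. We use the bounds $|\sin z|,|\cos z|\le\cosh(\mathrm{Im}\,z)\le\cosh1<1.55$ on $\overline{X'}$.

**Step 1: uniform thickness.** We find $\varepsilon\in(0,\frac12)$ such that $\Phi$ is injective on $\overline{X'}\times\Delta_\varepsilon$. Lemma 1 does not apply directly, because $\overline{X'}$ is not compact; periodicity helps. Let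
$$Y=\{(z,w)\in X:\ |\mathrm{Im}\,z|\le1,\ -1\le\mathrm{Re}\,z\le2\pi+1\},$$
which is compact, let $\eta$ be as in Lemma 1 for $Y$, and choose $0<\varepsilon<\min(\eta,\frac14)$. Suppose $\Phi(x,t)=\Phi(y,s)$ with $x,y\in\overline{X'}$ and $t,s\in\Delta_\varepsilon$. The translation $(z,w)\mapsto(z+2\pi,w)$ preserves $X$, and $\Phi$ commutes with it because $\sin,\cos$ have period $2\pi$. So, translating both points, we may assume $0\le\mathrm{Re}\,z(x)\le2\pi$. The first components give
$$|z(x)-z(y)|=|t\cos z(x)-s\cos z(y)|\le\cosh(1)\,(|t|+|s|)<1.55\cdot\tfrac12<1.$$
So $x,y\in Y$, and injectivity on $Y\times\Delta_\eta$ gives $(x,t)=(y,s)$.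

**Step 2: boundedness.** We put the image into a bounded set. On $X'\times\Delta_\varepsilon$,
$$|\mathrm{Im}(z-t\cos z)|<1+\tfrac12\cosh1<2,\qquad \bigl|w(1+\tfrac t2\sin z)\bigr|\le\sqrt{\cosh1}\,\bigl(1+\tfrac14\cosh1\bigr)<2,$$
where $|w|^2=|\sin z|\le\cosh1$. Let $\kappa:\{|\mathrm{Im}\,z|<2\}\to\Delta$ be biholomorphic. Then $(\kappa\times\mathrm{id})\circ\Phi$ is injective and holomorphic on $X'\times\Delta_\varepsilon$, so it maps this connected surface biholomorphically onto a domain $D_2\subset\Delta\times\Delta_2$. Since $X'\times\Delta_\varepsilon$ is Stein, $D_2$ is pseudoconvex. Put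
$$D=D_2\times\Delta^{n-2}\cong X'\times\Delta_\varepsilon\times\Delta^{n-2},$$
a bounded pseudoconvex domain in $\mathbb C^n$.

**Step 3: the involution.** We transport $(\sigma,-1,-1)$. Let $\sigma(z,w)=(z,-w)$ on $X'$. Its fixed points have $w=0$ and $\sin z=0$, so $\mathrm{Fix}(\sigma)=\{(k\pi,0):k\in\mathbb Z\}$, closed and discrete in $X'$. Let $f$ be the involution of $D$ corresponding to $(x,t,s)\mapsto(\sigma(x),-t,-s)$. Then $\mathrm{Fix}(f)$ corresponds to $\{((k\pi,0),0,0):k\in\mathbb Z\}$, which is discrete and infinite. $\blacksquare$

Compare with the failed attempt. By (1), $\Phi(\sigma(x),t)$ is the image of $\Phi(x,t)$ under $(z,w)\mapsto(z,-w)$. So in the product coordinates the reflection of $\mathbb C^2$ is $(\sigma,+1)$, whose fixed set is a union of discs. The involution $(\sigma,-1)$ becomes visible only after $\Phi$ has exhibited the product.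

## Deleting group orbits: finite but unbounded fixed point sets

For Theorem 2 we want infinitely many automorphisms, the $k$-th with exactly $k$ fixed points. Start with $n=2$ and $X'\times\mathbb H$ (biholomorphic to $X'\times\Delta_\varepsilon$). Let $x_1,x_2,\dots$ enumerate $\mathrm{Fix}(\sigma)$. If $s_k$ is an involution of $\mathbb H$ with fixed point $a_k$, then $\sigma\times s_k$ fixes exactly the points $(x_j,a_k)$, $j\ge1$. This is too many, so delete $(x_j,a_k)$ for all $j>k$, leaving $k$ of them.

Deleting only these points fails immediately. With $s_1,s_2$ as defined below, the deleted point $(x_2,a_1)$ is mapped by $\sigma\times s_2$ to $(x_2,s_2a_1)$, where $s_2a_1\in P_2$ is not $a_1$; it is not $a_2$ either, and anyway over $x_2$ only $a_1$ is deleted. So $\sigma\times s_2$ is no longer an automorphism. We must delete whole orbits of the group generated by the $s_k$. Two things then need care: the orbits of different $a_k$ must not overlap, and the resulting domain must have no automorphisms beyond those we can control. The first needs a suitable group, and the second an additional deleted set that rigidifies.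

### The group $\Gamma$

We use the following facts. $\mathsf{Aut}(\mathbb H)=\mathrm{PSL}(2,\mathbb R)$ acts by isometries of the hyperbolic distance $d$. A nonidentity automorphism of $\mathbb H$ has at most one fixed point in $\mathbb H$. Subgroups of $\mathrm{PSL}(2,\mathbb Z)$ act properly discontinuously on $\mathbb H$, that is, for each compact $C$ only finitely many $\gamma$ satisfy $\gamma C\cap C\ne\emptyset$. So orbits are closed and discrete, and stabilizers are finite.

For $k\ge1$ let
$$s_k(y)=3k-\frac1{y-3k}.$$
Its matrix $\begin{pmatrix}3k&-9k^2-1\\1&-3k\end{pmatrix}$ is integral of determinant $1$, so $s_k\in\mathrm{PSL}(2,\mathbb Z)$. From $s_k(y)-3k=-1/(y-3k)$ we read off $s_k^2=1$, and $s_k(y)=y$ means $(y-3k)^2=-1$, so the only fixed point in $\mathbb H$ is $a_k=3k+i$. Let $\Gamma=\langle s_1,s_2,\dots\rangle$ and $P_k=\{y\in\mathbb H:|y-3k|\le1\}$. These half-discs are pairwise disjoint and $a_k\in P_k$. Since $|s_k(y)-3k|=1/|y-3k|$, we have $s_k(\mathbb H\setminus P_k)\subset\mathrm{int}\,P_k$.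

Call a word $s_{k_1}\cdots s_{k_m}$ *reduced* if adjacent indices differ. Since $s_k^2=1$, every element of $\Gamma$ is given by a reduced word. If $m\ge1$, the word is reduced and $y\notin P_{k_m}$, then
$$s_{k_1}\cdots s_{k_m}(y)\in P_{k_1}.\tag{3}$$
Indeed $s_{k_m}(y)\in P_{k_m}$, which is disjoint from $P_{k_{m-1}}$, so the next letter sends it into $P_{k_{m-1}}$, and so on.

**(i) The point $q_1=10i$ has trivial stabilizer in $\Gamma$, and reduced words of length $\ge1$ are $\ne1$.** This gives a base point and shows that words do not collapse. Since $|10i-3k|>1$ for all $k$, the point $q_1$ lies in no $P_k$. By (3) a reduced word of length $\ge1$ moves $q_1$ into some $P_{k_1}$, hence moves it.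

**(ii) The orbits $\Gamma a_k$ are pairwise disjoint.** This lets us delete one orbit without touching another. Suppose $\gamma a_j=a_l$ with $j\ne l$, and write $\gamma$ as a reduced word. If its last letter is $s_j$, delete it; this changes nothing, because $s_ja_j=a_j$. If the first letter of what is left is $s_l$, delete it too, because $s_la_l=a_l$. The word stays reduced, and either it is empty or $k_m\ne j$ and $k_1\ne l$. If it is empty, $a_j=a_l$, a contradiction. Otherwise $a_j\notin P_{k_m}$, and (3) gives $a_l\in P_{k_1}$, contradicting $a_l\in P_l$ and $P_l\cap P_{k_1}=\emptyset$.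

**(iii) If $1\ne\beta\in\Gamma$ fixes $b\in\mathbb H$, then $b\in\Gamma a_k$ for some $k$.** This says that we know all fixed points. The stabilizer of $b$ is finite, so $\beta$ has finite order. Write $\beta$ as a reduced word of length $m\geq 1$. If $m\ge2$ and $k_1=k_m$, then $m\ge3$, and conjugating by $s_{k_1}$ removes both end letters, leaving a reduced word of length $m-2\ge1$. Repeat. We end with a word of length $1$, or with a reduced word of length $\ge2$ whose end letters differ. In the latter case all positive powers are reduced as written, so they are $\ne1$ by (i), and the order is infinite, a contradiction. So $\beta=\gamma s_k\gamma^{-1}$ for some $\gamma\in\Gamma$ and some $k$. Its only fixed point is $\gamma a_k$, so $b=\gamma a_k$.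

As a check of (iii), $s_1s_2$ has matrix $\begin{pmatrix}3&-10\\1&-3\end{pmatrix}\begin{pmatrix}6&-37\\1&-6\end{pmatrix}=\begin{pmatrix}8&-51\\3&-19\end{pmatrix}$ with trace $-11$. It is hyperbolic, so it has no fixed point in $\mathbb H$.

### The rigidifying set

Let $\delta=\min_{\gamma\in\Gamma\setminus1}d(q_1,\gamma q_1)$. It is attained and positive, since the orbit is closed and discrete and the stabilizer is trivial. Choose $q_2,q_3$ with $d(q_1,q_i)<\delta/10$ such that the three pairwise distances in $Q=\{q_1,q_2,q_3\}$ are positive and distinct. For example, take three points on the imaginary axis whose distances are $\theta,2\theta,3\theta$, with $q_1$ at one end and $3\theta<\delta/10$.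

**(iv) Points of $\Gamma Q$ have trivial stabilizer in $\Gamma$.** This separates $\Gamma Q$ from the orbits $\Gamma a_k$. If $\gamma q_i=q_i$ then $d(\gamma q_1,q_1)\le d(\gamma q_1,\gamma q_i)+d(q_i,q_1)\le\delta/5$, so $\gamma=1$. Stabilizers along an orbit are conjugate, so the statement holds on all of $\Gamma Q$. In particular $\Gamma Q$ is disjoint from every $\Gamma a_k$, whose points have nontrivial stabilizers.

**(v) If $\beta\in\mathsf{Aut}(\mathbb H)$ and $\beta(\Gamma Q)=\Gamma Q$, then $\beta\in\Gamma$.** This is the reason for introducing $Q$. Write $\beta(q_i)=\gamma_iq_{l_i}$ with $\gamma_i\in\Gamma$. Since $\beta$ is an isometry,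
$$d(\gamma_iq_1,\gamma_{i'}q_1)\le d(\gamma_iq_1,\gamma_iq_{l_i})+d(\beta q_i,\beta q_{i'})+d(\gamma_{i'}q_{l_{i'}},\gamma_{i'}q_1)\le\tfrac\delta{10}+\tfrac\delta5+\tfrac\delta{10}<\delta .$$
By the definition of $\delta$, $\gamma_i^{-1}\gamma_{i'}=1$. So all $\gamma_i$ equal one $\gamma$, and $\gamma^{-1}\beta$ maps $Q$ injectively into $Q$, that is, it permutes $Q$ isometrically. The three distances are distinct, so each pair of points of $Q$ is preserved; each point is the intersection of two pairs, so it is fixed. An automorphism of $\mathbb H$ with three fixed points is the identity, so $\beta=\gamma$.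

### The domain and its automorphisms

Put
$$A_j=\Gamma Q\cup\bigcup_{1\le k<j}\Gamma a_k\qquad(j\ge1).\tag{4}$$
These sets are nonempty, closed and discrete in $\mathbb H$ (finite unions of orbits), $\Gamma$-invariant, and strictly increasing in $j$, because $\Gamma a_j$ is disjoint from $A_j$ by (ii) and (iv). With $X',\sigma$ from the proof of Theorem 1 and $\mathrm{Fix}(\sigma)=\{x_1,x_2,\dots\}$, let
$$M=X'\times\mathbb H\times\mathbb H^{n-2},\qquad E=\bigcup_j\{x_j\}\times A_j\times\mathbb H^{n-2},\qquad D=M\setminus E.\tag{5}$$
For $n=2$ the factor $\mathbb H^{0}$ is a point. Since $\mathbb H\cong\Delta_\varepsilon\cong\Delta$, the proof of Theorem 1 shows that $M$ is biholomorphic to a bounded domain in $\mathbb C^n$, and $M$ is Stein. Since $\{x_j\}$ is closed and discrete in $X'$ and each $A_j$ is closed and discrete in $\mathbb H$, $E$ is a closed complex submanifold of codimension $2$. The complement of a proper closed analytic subset of a connected manifold is connected, so $D$ is connected, and it is biholomorphic to a bounded domain. From now on we work with (5).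

**Proof of Theorem 2.** Let $F\in\mathsf{Aut}(D)$. We use two classical facts: holomorphic functions extend across closed analytic sets of codimension $\ge2$, and every automorphism of $\mathbb H^n$ has the form $y\mapsto(\alpha_i(y_{\pi(i)}))_i$ with a permutation $\pi$ and $\alpha_i\in\mathsf{Aut}(\mathbb H)$.

**Step 1: extension.** We show that $F$ extends to $\hat F\in\mathsf{Aut}(M)$ with $\hat F(E)=E$. Embed $M$ as a closed submanifold of some $\mathbb C^\ell$. The components of $F:D\to M\subset\mathbb C^\ell$ extend across $E$. The extended map has values in $M$, because $M$ is closed and $D$ is dense in $M$. The same holds for $F^{-1}$, and by density the two extensions are mutually inverse. Since $\hat F$ is bijective and $\hat F(D)=D$, also $\hat F(E)=E$.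

**Step 2: the universal cover of $X'$.** We show that it is $\mathbb H$, with nontrivial deck group. On $X'$ the function $e^{iz}$ is bounded (its modulus is less than $e$) and nonconstant. So the universal cover carries a bounded nonconstant holomorphic function; it is neither $\mathbb C$ nor the sphere, and by uniformization it is $\mathbb H$. If $X'$ were simply connected, $\sigma\ne\mathrm{id}$ would be an automorphism of a disc with infinitely many fixed points, which is impossible. So the deck group $G$ is $\ne1$.

**Step 3: splitting off $X'$.** We show $\hat F=\varphi\times\Psi$ with $\varphi\in\mathsf{Aut}(X')$ and $\Psi\in\mathsf{Aut}(\mathbb H^{n-1})$. The universal cover of $M$ is $\mathbb H^n$ with deck group $G\times1$, and $\hat F$ lifts to some $\tilde F\in\mathsf{Aut}(\mathbb H^n)$ normalizing $G\times1$. Write $\tilde F(y)=(\alpha_i(y_{\pi(i)}))_i$ and let $1\ne g\in G$. The map $g\times1$ changes only the first coordinate, so $\tilde F(g\times1)\tilde F^{-1}$ acts as $\alpha_ig\alpha_i^{-1}$ in the coordinate $i$ with $\pi(i)=1$, and trivially in the others. It lies in $G\times1$, so this $i$ is $1$, that is, $\pi(1)=1$. Thus $\tilde F=\alpha_1\times\Psi$,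 where $\alpha_1$ normalizes $G$ and so descends to an automorphism $\varphi$ of $X'$.

**Step 4: splitting off the second factor.** We show $\Psi=\beta\times\Psi'$ with $\beta\in\mathsf{Aut}(\mathbb H)$, $\Psi'\in\mathsf{Aut}(\mathbb H^{n-2})$. The slice of $E$ over $x\in X'$ is nonempty exactly when $x$ is some $x_j$, because each $A_j$ is nonempty. So $\hat F(E)=E$ gives a bijection $\tau$ of $\mathbb N=\{1,2,\dots\}$ with
$$\varphi(x_j)=x_{\tau(j)},\qquad\Psi(A_j\times\mathbb H^{n-2})=A_{\tau(j)}\times\mathbb H^{n-2}.$$
The first component of $\Psi$ is an automorphism of $\mathbb H$ applied to one variable. If that were not the first variable, this component would map $A_j\times\mathbb H^{n-2}$ onto $\mathbb H$, impossible since $A_{\tau(j)}\ne\mathbb H$. So $\Psi=\beta\times\Psi'$, and $\beta(A_j)=A_{\tau(j)}$.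

**Step 5: $\tau=\mathrm{id}$ and $\beta\in\Gamma$.** Here the strict monotonicity of (4) is used. If $j<k$ then $A_j\subsetneq A_k$, hence $A_{\tau(j)}\subsetneq A_{\tau(k)}$, hence $\tau(j)<\tau(k)$. An order-preserving bijection of $\mathbb N$ is the identity. In particular $\beta(\Gamma Q)=\beta(A_1)=A_1=\Gamma Q$, and (v) gives $\beta\in\Gamma$.

**Step 6: $\varphi\in\{\mathrm{id},\sigma\}$.** We use that $\varphi$ fixes every $x_j$. The commutator $\varphi\sigma\varphi^{-1}\sigma^{-1}$ fixes $x_1$, with derivative $1$ because derivatives at $x_1$ are multiplied in $\mathbb C^*$. Lift it to an automorphism of $\mathbb H$ fixing a point over $x_1$; the lift has derivative $1$ there, so it is the identity by the Schwarz lemma. (This is Cartan uniqueness.) So $\varphi$ commutes with $\sigma$. Then $z\circ\varphi$ is $\sigma$-invariant, so $z\circ\varphi=\psi\circ z$ with $\psi:S'\to S'$ continuous (as $z$ is open and surjective) and holomorphic off the points $k\pi$, hence holomorphic by removable singularities. The same construction for $\varphi^{-1}$ gives the inverse of $\psi$. So $\psi$ is an automorphism of $S'\cong\Delta$ fixing all $k\pi$, and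 therefore the identity. Hence $\varphi(x)\in\{x,\sigma(x)\}$ for every $x$. The closed sets $\{\varphi=\mathrm{id}\}$ and $\{\varphi=\sigma\}$ cover $X'$, so one of them has interior points, and the identity theorem gives $\varphi=\mathrm{id}$ or $\varphi=\sigma$.

**Step 7: counting.** Let $\mathrm{Fix}(F)=(\mathrm{Fix}\,\varphi\times\mathrm{Fix}\,\beta\times\mathrm{Fix}\,\Psi')\setminus E$ be discrete and nonempty. Pick $b\in\mathrm{Fix}\,\beta$ and $c\in\mathrm{Fix}\,\Psi'$.

* If $\varphi=\mathrm{id}$, then $\mathrm{Fix}(F)\supset(X'\setminus\{x_j\}_j)\times\{(b,c)\}$, which is not discrete. So $\varphi=\sigma$.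
* If $\beta=\mathrm{id}$, then $\mathrm{Fix}(F)\supset\{x_1\}\times(\mathbb H\setminus A_1)\times\{c\}$, which is not discrete. So $\beta\ne\mathrm{id}$ and $\mathrm{Fix}\,\beta=\{b\}$. By (iii) and (ii), $b\in\Gamma a_k$ for a unique $k\ge1$. By (ii), (iv) and (4), $b\in A_j$ if and only if $j>k$.
* Therefore $\mathrm{Fix}(F)=\{x_1,\dots,x_k\}\times\{b\}\times\mathrm{Fix}\,\Psi'$. Since this is discrete, so is $\mathrm{Fix}\,\Psi'$. It is connected by Vigué's theorem, because $\mathbb H^{n-2}\cong\Delta^{n-2}$ and $\Delta^{n-2}$ is bounded and convex (for $n=2$ there is nothing to show). So it is a single point, and $\#\mathrm{Fix}(F)=k<\infty$.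

**Step 8: every $k$ occurs.** We exhibit the automorphisms. For $k\ge1$ let $F_k=\sigma\times s_k\times(y_i\mapsto-1/y_i)_i$. Since $\sigma(x_j)=x_j$ and $s_kA_j=A_j$, $F_k$ preserves $E$, hence $D$. The fixed point of $s_k$ is $a_k$, and $a_k\in A_j$ if and only if $j>k$, so
$$\mathrm{Fix}(F_k)=\{x_1,\dots,x_k\}\times\{a_k\}\times\{(i,\dots,i)\},\qquad\#\mathrm{Fix}(F_k)=k.\qquad\blacksquare$$

For $n=2$ the survivors are $(x_1,a_1)$ for $F_1$; $(x_1,a_2),(x_2,a_2)$ for $F_2$; and so on.

## Bounds by Betti numbers

The annulus had total Betti number $2$ and two fixed points. There the Lefschetz number of inversion is $1-\mathrm{tr}(f^*|H^1)=1-(-1)=2$. For general $D$ and $f$ we would like to apply the Lefschetz theorem to $f$ directly. This stops at the boundary: $D$ is not compact, and on $\overline D$, when $f$ extends, there may be fixed points on $\partial D$ that we do not control. If $f$ has finite order we can average a metric and describe the fixed set near $\partial D$. But $f$ may have infinite order, and averaging over $K=\overline{\langle f\rangle}$ would require $K\times\overline D\to\overline D$ to be jointly regular, which the hypothesis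 of (b) does not hand us. The remedy is to replace $K$ by finite subgroups that fill it up, and to show that a finite subgroup far enough along has the same fixed points, or at least keeps them isolated.

**Facts recalled (H. Cartan).** With the topology of locally uniform convergence, $\mathsf{Aut}(D)$ is a Lie group acting continuously on $D$, and isotropy groups are compact. Near a common fixed point $x$ a compact group $K$ is linearizable: with $x=0$ and $\mu$ normalized Haar measure, $\psi(z)=\int_K(dk_0)^{-1}k(z)\,d\mu(k)$ is holomorphic on $D$ with $d\psi_0=I$, and invariance of $\mu$ gives $\psi\circ k=dk_0\circ\psi$. By compactness of $K$, there is a $K$-invariant neighborhood of $x$ on which $\psi$ is injective. There, a point is fixed by $K$ if and only if its image under $\psi$ is fixed by all $dk_0$. So $\mathrm{Fix}(K)$ is a closed complex submanifold (its components may have different dimensions), with tangent space $(\mathbb C^n)^K$ at $x$.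

**The structure of $K$.** We describe the closure of $\langle f\rangle$. Let $a\in\mathrm{Fix}(f)$. Then $K=\overline{\langle f\rangle}$ is a closed subgroup of the isotropy group of $a$, so it is a compact abelian Lie group, and $\mathrm{Fix}(K)=\mathrm{Fix}(f)$ by continuity. Let $T=K^0\cong(S^1)^r$. The finite group $K/T$ is generated by the image of $f$, since that image generates a dense subgroup; so $K/T$ is cyclic of some order $m$. Take $k\in K$ over a generator. Then $k^m\in T$, and $T$ is divisible, so $k^m=t^m$ with $t\in T$. The element $kt^{-1}$ has order exactly $m$, and therefore $K\cong T\times\mathbb Z/m$.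

**Proof of Theorem 3(a).** Let $m$ be a power of $p$.

**Step 1: finite $p$-groups filling $K$.** We replace $K$ by finite groups that keep given points isolated. Let $\Pi_N=T[p^N]\times\mathbb Z/m$, where $T[p^N]$ is the $p^N$-torsion of $T$. These are nested finite $p$-groups with dense union in $K$, since the $p$-power roots of unity are dense in $S^1$. Let $S\subset\mathrm{Fix}(f)$ be finite and $x\in S$. The subspaces $(\mathbb C^n)^{\Pi_N}\subset T_xD$ decrease with $N$, and their intersection is $(\mathbb C^n)^K$, the tangent space at $x$ of $\mathrm{Fix}(K)=\mathrm{Fix}(f)$. This is $0$, because $x$ is isolated. So $(\mathbb C^n)^{\Pi_N}=0$ for large $N$. Since $S$ is finite, one $N$ works for all $x\in S$. Then every $x\in S$ is isolated in the submanifold $\mathrm{Fix}(\Pi_N)$, and $\dim H^0(\mathrm{Fix}(\Pi_N);\mathbb F_p)\ge\#S$.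

**Step 2: Floyd's inequality along a chain.** We compare the cohomology of $\mathrm{Fix}(\Pi_N)$ with that of $D$. Floyd's inequality (Bredon, *Introduction to Compact Transformation Groups*, Thm III.7.9) says that for an action of $\mathbb Z/p$ on a finite-dimensional $Y$,
$$\sum_i\dim\check H^i(Y^{\mathbb Z/p};\mathbb F_p)\le\sum_i\dim\check H^i(Y;\mathbb F_p).$$
Choose subgroups $1=Q_0<Q_1<\dots<Q_l=\Pi_N$ with $Q_i/Q_{i-1}\cong\mathbb Z/p$. Since $\Pi_N$ is abelian, $Q_i$ acts on $\mathrm{Fix}(Q_{i-1})$ through $Q_i/Q_{i-1}$, with fixed set $\mathrm{Fix}(Q_i)$. All these sets are closed submanifolds of $D$, so Čech and singular cohomology agree. Applying the inequality $l$ times, starting from $\mathrm{Fix}(Q_0)=D$,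
$$\#S\le\sum_i\dim H^i(\mathrm{Fix}(\Pi_N);\mathbb F_p)\le\sum_i\dim H^i(D;\mathbb F_p).$$
The finite set $S\subset\mathrm{Fix}(f)$ was arbitrary. $\square$

**Proof of Theorem 3(b).** Now $\overline D$ is a compact smooth manifold with boundary.

**Step 1: finite cyclic groups filling $K$.** We again approximate $K$, this time with no condition on $m$. Choose distinct primes $p_1,\dots,p_r$ not dividing $m$, and let $C_N=\prod_i\mathbb Z/p_i^N\subset(S^1)^r=T$ and $G_N=C_N\times\mathbb Z/m$. The orders of the factors are pairwise coprime, so $G_N$ is cyclic; let $g_N$ be a generator. The $G_N$ are nested with dense union in $K$, so in $D$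
$$\bigcap_N\mathrm{Fix}(G_N)=\mathrm{Fix}(K)=\mathrm{Fix}(f).\tag{6}$$
Each element of $G_N$ extends smoothly to $\overline D$ by hypothesis, and by density of $D$ the extensions satisfy the group relations. So $G_N$ acts smoothly on $\overline D$.

The sets $\mathrm{Fix}(G_N)$ can be too big at first. In the unit ball of $\mathbb C^2$ let $f(z)=(e^{i\theta}z_1,e^{ip\theta}z_2)$ with $\theta/2\pi$ irrational and $p$ prime. Then $K=\{(\lambda,\lambda^p):|\lambda|=1\}$ and $m=1$. With $p_1=p$, the group $G_1$ acts by $(\lambda,1)$, $\lambda^p=1$, and fixes the disc $z_1=0$, whereas $G_2$ fixes only $0$, as $f$ does.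

**Step 2: an equivariant collar.** We control the fixed set near $\partial D$. Fix $N$ and average the Euclidean metric over $G_N$ to get a $G_N$-invariant smooth metric on $\overline D$. Inward normal geodesics from $\partial D$ give, for some $\eta>0$, a diffeomorphism of $\partial D\times[0,\eta)$ onto a neighborhood of $\partial D$ in $\overline D$. It is equivariant, since $G_N$ preserves the metric, hence the inward unit normals, and geodesics are determined by their initial data. So $F_N:=\mathrm{Fix}(g_N;\overline D)$ corresponds in the collar to $(\partial D)^{g_N}\times[0,\eta)$, where $(\partial D)^{g_N}$ is a closed submanifold of $\partial D$, being the fixed set of an isometry. Inside $D$, $F_N\cap D=\mathrm{Fix}(G_N)$ is a closed complex submanifold. Hence $F_N$ is a compact manifold with boundary $F_N\cap\partial D$, its components possibly of different dimensions. It has finitely many components, and so does $F_N\cap D$, because removing the boundary from a connected manifold with boundary leaves a connected set. The components of $F_N\cap D$ are closed connected complex submanifolds of $D$. Moreover,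
$$\text{if }F_N\cap\partial D\ne\emptyset,\text{ then }F_N\cap D\text{ is not discrete,}\tag{7}$$
since it contains an arc corresponding to $\{q\}\times(0,\eta)$ with $q\in(\partial D)^{g_N}$.

**Step 3: stabilization.** We show that $F_N\cap D$ is eventually constant. The number of components need not be monotone: passing from $D$ itself to the fixed set of an involution may turn one component into many points. So we count by dimension. Let $\nu_N=(\nu^n,\dots,\nu^0)$, where $\nu^e$ is the number of $e$-dimensional components of $F_N\cap D$, ordered lexicographically. Suppose $F'=F_{N+1}\cap D\subsetneq F=F_N\cap D$. Each component of $F'$ lies in a component of $F$. A nonempty closed submanifold of a connected manifold with the same dimension is open and closed, so it equals it. Let $e_0$ be the largest dimension of a component of $F$ that is not a component of $F'$; such components exist because $F'\ne F$.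

* For $e>e_0$, every $e$-dimensional component of $F$ is a component of $F'$. Conversely, an $e$-dimensional component $C'$ of $F'$ lies in a component $C$ of $F$ with $\dim C\ge e>e_0$, and $C$ is itself a component of $F'$. So $C'=C$. The $e$-counts are equal.
* Let $C'$ be an $e_0$-dimensional component of $F'$, lying in a component $C$ of $F$. If $\dim C>e_0$, then $C$ is a component of $F'$ and $C'=C$, which contradicts the dimensions. So $\dim C=e_0$, and $C'=C$. Thus every $e_0$-dimensional component of $F'$ is one of $F$, and by the choice of $e_0$ at least one of $F$ is missing. The $e_0$-count drops.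

So $\nu_{N+1}<\nu_N$ whenever $F_{N+1}\cap D\ne F_N\cap D$. The lexicographic order on $(n+1)$-tuples of nonnegative integers is a well-ordering, so this happens only finitely often. The decreasing sets $F_N\cap D=\mathrm{Fix}(G_N)$ are eventually constant, and by (6) the constant value is $\mathrm{Fix}(f)$. In the ball example, $\nu_1=(0,1,0)$ and $\nu_2=(0,0,1)$.

**Step 4: Lefschetz.** We count with a finite-order map. Take $N$ with $F_N\cap D=\mathrm{Fix}(f)$ and put $g=g_N$. Since $\mathrm{Fix}(g;D)=\mathrm{Fix}(f)$ is discrete, (7) shows that $g$ has no fixed point on $\partial D$. So $\mathrm{Fix}(g;\overline D)=\mathrm{Fix}(f)$ is compact and discrete, hence finite. At $x\in\mathrm{Fix}(f)$ let $A=dg_x$. By linearization $\ker(A-I)$ is the tangent space of $\mathrm{Fix}(g)$ at the isolated point $x$, so $A$ has no eigenvalue $1$. The fixed point index at $x$ is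
$$\mathrm{sign}\det{}_{\mathbb R}(I-A)=\mathrm{sign}\,|\det{}_{\mathbb C}(I-A)|^2=+1.$$
The inclusion $D\subset\overline D$ is a homotopy equivalence by the collar, and it commutes with $g$. So the Lefschetz fixed point theorem on the compact manifold with boundary $\overline D$ gives
$$\#\mathrm{Fix}(f)=\sum_i(-1)^i\,\mathrm{tr}\bigl(g^*|H^i(D;\mathbb Q)\bigr)\le\sum_i\dim H^i(D;\mathbb Q)<\infty.$$
The inequality holds because $g^*$ has finite order, so its eigenvalues are roots of unity; finiteness holds because $\overline D$ is a compact manifold. $\square$

## Domains around $w^2=z^N-1$ attaining the bounds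

**Proof of Theorem 3(c).** In Lemma 1 take $g=z^N-1$, $u=-1$, $v=z/N$; indeed $ug+vg'=1-z^N+z^N=1$. Put $X=\{w^2=z^N-1\}$ and
$$h=|z|^2+|w|^2=|z|^2+|z^N-1|\quad\text{on }X.$$

**Step 1: the sublevel set of $h$.** We show that it has a smooth boundary and lies over a star-shaped domain. For $|z|\le1$, $h\le3$. For $z=re^{i\theta}$ with $r>1$,
$$\partial_r|z^N-1|^2=\partial_r\bigl(r^{2N}-2r^N\cos N\theta+1\bigr)=2Nr^{N-1}(r^N-\cos N\theta)>0.$$
So $h$, viewed as a function of $z$, has $\partial_rh>0$ for $r>1$ and increases strictly to $\infty$ on each ray from $|z|=1$. Hence $\Omega=\{z:h<10\}$ is star-shaped about $0$ and contains $\overline\Delta$. On $\{h=10\}\subset X$ we have $|z|>1$, so $w\ne0$, $z$ is a local coordinate, and $dh\ne0$.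

**Step 2: topology.** We compute the Betti numbers of $X_\Omega=\{h<10\}\subset X$. It is connected by Lemma 2 with $a=1$. Away from the $N$ roots of unity $z$ is an unbranched double cover, and over each root of unity lies one point, so $\chi(X_\Omega)=2(1-N)+N=2-N$. By Step 1, $X_\Omega$ is the interior of a compact surface with nonempty boundary. So $b_0=1$, $b_2=0$ and $b_1=1-\chi=N-1$ over every field (the surface is orientable and $H_1$ is free). The total Betti number is $N$.

**Step 3: the domain.** We thicken $X_\Omega$ to a strictly pseudoconvex domain. For $\varepsilon>0$ let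
$$W=\{(x,t,s)\in X\times\mathbb C\times\mathbb C^{n-2}:\ \rho:=h(x)+|t|^2/\varepsilon^2+|s|^2-10<0\}.$$
The function $\rho$ is real-analytic and strictly plurisubharmonic, because $h$ is the restriction of $|z|^2+|w|^2$ to the complex curve $X$. Moreover $d\rho\ne0$ on $\rho=0$, since a critical point there would have $t=0$, $s=0$, $dh=0$ and $h=10$, which Step 1 excludes. The set $Y=\{h\le11\}\subset X$ is compact. Let $\eta$ be as in Lemma 1 for $Y$, and choose $\varepsilon$ with $\sqrt{10}\,\varepsilon<\eta$. Then $\overline W$ is compact and contained in $\{h<11\}\times\Delta_\eta\times\mathbb C^{n-2}$, on which $\Phi\times\mathrm{id}$ is injective, hence biholomorphic onto an open set. Put $D=(\Phi\times\mathrm{id})(W)$. It is bounded, and near $\overline D$ it has the defining function $\rho\circ(\Phi\times\mathrm{id})^{-1}$, which is real-analytic, strictly plurisubharmonic and without critical points on $\partial D$. So $D$ is strictly pseudoconvex with real-analytic boundary. Contracting $(t,s)$ to $0$ inside $W$ shows that $W$ is connected and $D\simeq X_\Omega$, so the total Betti number of $D$ is $N$ over every field.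

**Step 4: the involution.** We count its fixed points. The map $((z,w),t,s)\mapsto((z,-w),-t,-s)$ preserves $\rho$, hence $W$. Its fixed points are $z^N=1$, $w=0$, $t=0$, $s=0$; all of them have $h=1<10$, so they lie in $W$. There are exactly $N$. For this involution $K$ has order $2$, so there is equality in (a) with $p=2$. The domain satisfies the hypothesis of (b) by Fefferman's theorem, and there is equality in (b) too. $\blacksquare$

For $N=2$ this is the annulus picture again: $X$ is the hyperbola, $\Phi$ is the scaling computed above, and the fixed points come from $z=\pm1$.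

## One value for each component of $\mathsf{Aut}(D)$

For Theorem 4 one first thinks of joining two automorphisms in one component by a path and following the fixed points. This stops when the path meets an automorphism with nondiscrete fixed set, such as the identity, where an isolated fixed point has no well-defined continuation. Instead we move both automorphisms by conjugation, which preserves the number of fixed points, into one explicit family in which the fixed set can be computed.

We use the following theorem of Cartan–Iwasawa–Malcev–Mostow (Hochschild, *The Structure of Lie Groups*, Ch. XV, Thm 3.1): a Lie group $\mathcal G$ with finitely many components has a maximal compact subgroup $L$ such that every compact subgroup is conjugate into $L$, and $\mathcal G$ is homeomorphic to $L\times\mathbb R^q$ for some $q$.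

**Proof of Theorem 4.** Let $\mathcal G=\mathsf{Aut}(D)$, with $c$ components, and let $L$ be as above. Then $L$ has $c$ components.

**Step 1: reduction to one component of $L$.** We move everything into $L$. If $\mathrm{Fix}(f)\ne\emptyset$, then $f$ lies in a compact isotropy group, so some conjugate $kfk^{-1}$ lies in $L$, and $\mathrm{Fix}(kfk^{-1})=k(\mathrm{Fix}(f))$ has the same number of points. So it suffices to show that $\#\mathrm{Fix}(f)$ is the same for all $f$ with discrete $\mathrm{Fix}(f)$ in one component $gL^0$ of $L$. Fix $g$, let $Z_L(g)$ be its centralizer in $L$, and let $S$ be a maximal torus of $Z_L(g)^0$. Write $\mathfrak l=\mathrm{Lie}(L)$.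

**Claim (de Siebenthal).** Every $y\in gL^0$ is $L^0$-conjugate to an element of $gS$.

**Step 2: a good element of $gS$.** We find $h\in gS$ with $\ker(\mathrm{Ad}\,h-1)=\mathrm{Lie}(S)$ on $\mathfrak l$. Decompose the complexification $\mathfrak l_{\mathbb C}=\bigoplus_\lambda\mathfrak l_\lambda$ into weight spaces of $S$. Since $g$ commutes with $S$, $\mathrm{Ad}\,g$ preserves each $\mathfrak l_\lambda$. For $s_0\in S$, $\mathrm{Ad}(gs_0)$ acts on $\mathfrak l_\lambda$ as $\lambda(s_0)\,\mathrm{Ad}\,g$. For each of the finitely many weights $\lambda\ne0$ it has eigenvalue $1$ only if $\lambda(s_0)^{-1}$ is one of the finitely many eigenvalues of $\mathrm{Ad}\,g$ on $\mathfrak l_\lambda$. The nontrivial character $\lambda$ takes these values only on a closed nowhere dense subset of the torus $S$, so a generic $s_0$ avoids all of them. On $\mathfrak l_0$, $\mathrm{Ad}(gs_0)$ equals $\mathrm{Ad}\,g$. The fixed space of $\mathrm{Ad}\,g$ in $\mathfrak l_0$ consists of the vectors fixed by both $\mathrm{Ad}\,g$ and $\mathrm{Ad}(S)$, so it is the complexification of the centralizer of $\mathrm{Lie}(S)$ in $\mathrm{Lie}(Z_L(g))$. This centralizer is $\mathrm{Lie}(S)$,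 because $S$ is a maximal torus of the compact connected group $Z_L(g)^0$. So $h=gs_0$ has the required property.

**Step 3: a shortest geodesic.** We prove the claim. Fix a bi-invariant metric on $L$. By conjugation $L^0$ acts isometrically on the compact connected manifold $gL^0$, which contains $h$. Let $y\in gL^0$ and take a shortest geodesic from the compact $L^0$-orbit of $h$ to $y$. After conjugating $y$ by an element of $L^0$, we may assume that it starts at $h$. Then it is $t\mapsto h\exp(tX)$, $0\le t\le1$, with $X\in\mathfrak l$, and it is orthogonal to the orbit at $h$. From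
$$\exp(tY)\,h\exp(-tY)=h\exp\bigl(t\,\mathrm{Ad}(h^{-1})Y\bigr)\exp(-tY)$$
we see that the tangent space of the orbit at $h$, translated back to the identity, is $\{(\mathrm{Ad}(h^{-1})-1)Y:Y\in\mathfrak l\}$. Since $\mathrm{Ad}\,h$ is orthogonal, the transpose of $\mathrm{Ad}(h^{-1})-1$ is $\mathrm{Ad}\,h-1$. So $X\in\ker(\mathrm{Ad}\,h-1)=\mathrm{Lie}(S)$, and the conjugated $y$ is $h\exp(X)\in hS=gS$. This proves the claim.

**Step 4: the fixed set of an element of $gS$.** We compute $\mathrm{Fix}(f)$. Let $f\in gL^0$ have discrete $\mathrm{Fix}(f)$. After conjugation $f=gs$ with $s\in S$. The torus $S$ commutes with $g$ and with $s$, hence with $f$, so it acts on $\mathrm{Fix}(f)$. Since $S$ is connected and $\mathrm{Fix}(f)$ is discrete, every orbit is a single point. Thus $\mathrm{Fix}(f)\subset\mathrm{Fix}(S)$. Since $g=fs^{-1}$, also $\mathrm{Fix}(f)\subset\mathrm{Fix}(g)$. Conversely, a point fixed by $g$ and by $S$ is fixed by $gs$. Hence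
$$\#\mathrm{Fix}(f)=\#\bigl(\mathrm{Fix}(g)\cap\mathrm{Fix}(S)\bigr),$$
and the right side depends only on the component $gL^0$, since $g$ and $S$ were chosen once for that component.

**Step 5: the implication.** We deduce (2) from (1). There are $c$ components of $L$, so at most $c$ values occur. If (1) holds for $D$, these values are finite, and their maximum bounds $\#\mathrm{Fix}(f)$ for all $f$ with discrete fixed point set, the empty one included; if no value occurs, any $m$ works. For the domain of Theorem 2, (1) holds and (2) fails, so the hypothesis on the components cannot be dropped. $\blacksquare$
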